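\title{Smooth curves of positive self-intersection whose multiples do not move}

\begin{abstract}
On a smooth complex projective surface, some multiple of every curve $D$ with $D^2>0$ moves in a pencil. We show that on a fixed surface the first multiple that moves can be arbitrarily large, even among smooth irreducible curves with a prescribed positive self-intersection. The surface is a cyclic cover of an abelian surface, blown up at only one preimage of each of a few points. We also bound the first moving multiple of a nef divisor $D$ with $D^2>0$ in terms of $K\cdot D/D^2$, and we show that this bound is asymptotically optimal.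
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb C$. A \emph{surface} is a smooth connected projective surface, and $h^i(D)=\dim H^i(X,\mathcal O_X(D))$ for a divisor $D$ on a surface $X$. We measure how long the multiples of $D$ stay rigid by
\[
\mu(D)=\min\{m\ge 1:\ h^0(mD)\ge 2\},
\]
with $\mu(D)=\infty$ if there is no such $m$. Let $D$ be effective with $D^2>0$. The Riemann--Roch theorem and Serre duality read
\begin{equation}\label{eq:RR}
\chi(\mathcal O_X(mD))=\chi(\mathcal O_X)+\frac m2\,\bigl(mD^2-K_X\cdot D\bigr),\qquad h^2(mD)=h^0(K_X-mD).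
\end{equation}
Since $h^0(K_X-mD)\le h^0(K_X)$, the number $h^0(mD)$ grows quadratically in $m$, and $\mu(D)$ is finite. For example, a genus $2$ curve $\Theta$ in its Jacobian has $\Theta^2=2$ and $h^0(m\Theta)=m^2$, so $\Theta$ is rigid and $\mu(\Theta)=2$. Ciliberto, Knutsen, Lesieutre, Lozovanu, Miranda, Mustopa and Testa asked whether this finiteness is uniform.

\medskip\noindent\textbf{Question.} \emph{Let $X$ be a surface. Is there a constant $m_1=m_1(X)$ such that $h^0(m_1D)\ge2$ for every divisor $D$ with $h^0(D)=1$ and $D^2>0$?}

\medskip
For such $D$ the function $m\mapsto h^0(mD)$ is nondecreasing, so the Question asks whether $\mu$ is bounded on these divisors. The answer is known to be negative: on the blow-up at three points of a double cover of an abelian surface $E\times E$ there are effective divisors $D_n$, one for each odd $n\ge3$, with $D_n^2=4$ and $h^0(mD_n)=1$ for $1\le m<n^2/4+1$. These divisors are reducible. The problem that we solve is posed in \cite{Liu}: can $D$ be made prime or irreducible? That is, \emph{is there a surface $X$ such that for every $m_1\ge1$ some reduced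 irreducible curve $D\subset X$ has $h^0(D)=1$, $D^2>0$ and $h^0(m_1D)=1$?} Allowing multiples $D=kD'$ of a prime divisor $D'$ gives the same problem, because $h^0(m_1kD')=1$ implies $h^0(D')=h^0(m_1D')=1$.

One might guess that a constant $m_1$ exists for prime divisors. The evident source of rigidity on a surface is an irreducible curve $G$ with $G^2<0$: every member of $|mG|$ meets $G$ negatively and so contains $G$, and induction gives $h^0(mG)=1$ for all $m$. A reducible divisor can contain such curves, whereas a prime divisor of positive square contains none and is nef. The guess is correct on many surfaces, by part (3) of Theorem~\ref{thm:sharp} below. It is false in general.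

\begin{theorem}\label{thm:main}
For every integer $s\ge1$ there are a surface $\widetilde X$, smooth irreducible curves $D_n\subset\widetilde X$ $(n\gg0)$ and integers $\ell_n\to\infty$ such that $D_n^2=s$ and $h^0(mD_n)=1$ for all $1\le m\le\ell_n-1$. Thus the Question has a negative answer even for prime, indeed smooth, divisors $D$, with $D^2$ any prescribed positive integer.
\end{theorem}

By \eqref{eq:RR}, the Euler characteristic of $mD$ exceeds $\chi(\mathcal O_X)$ exactly when $m>K_X\cdot D/D^2$. For an irreducible curve, adjunction gives $K_X\cdot D/D^2=(2p_a(D)-2)/D^2-1$, so this ratio compares the genus of $D$ with its self-intersection. The second theorem says that the ratio governs the problem.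

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(1)] Let $Y$ be a surface and $D$ a nef divisor with $D^2>0$, for example a prime divisor with $D^2>0$. Then
\[
\mu(D)\le\max\bigl\{\lfloor K_Y\cdot D/D^2\rfloor+1,\ 4-2\chi(\mathcal O_Y),\ 1\bigr\}.
\]
\item[(2)] This is asymptotically optimal: there are a surface $\widetilde X$ and smooth irreducible curves $D_n\subset\widetilde X$ with $D_n^2=2$, $K_{\widetilde X}\cdot D_n\to\infty$ and
\[
\frac{K_{\widetilde X}\cdot D_n}{D_n^2}-1\ \le\ \mu(D_n)\ \le\ \frac{K_{\widetilde X}\cdot D_n}{D_n^2}\qquad(n\gg0).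
\]
\item[(3)] If $-K_Y$ is pseudoeffective, or if the nef cone of $Y$ is rational polyhedral (for example, if $\rho(Y)=1$), then there is a constant $m_1(Y)$ with $h^0(m_1D)\ge2$ for every nef divisor $D$ with $D^2>0$, in particular for every prime divisor $D$ with $D^2>0$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:upper} proves parts (1) and (3). Section~\ref{sec:plane} shows the mechanism behind the examples on a triple cover of the plane, where it produces large values of $\mu$ only on varying surfaces. To fix the surface we need infinitely many suitable curves on one base, and Section~\ref{sec:curves} finds them on the Jacobian of $y^2=x^5+1$. Section~\ref{sec:cover} builds $\widetilde X$ and computes $h^0(mD_n)$, and Section~\ref{sec:proofs} chooses the parameters.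

\section{Upper bounds from Riemann--Roch}\label{sec:upper}

A divisor $D$ on a surface $Y$ is \emph{nef} if $D\cdot G\ge0$ for every irreducible curve $G$, and hence for every effective divisor $G$. A nef divisor has $D^2\ge0$. A prime divisor $D$ with $D^2>0$ is nef, since it meets every other irreducible curve nonnegatively. We write $\equiv$ for numerical equivalence, $N^1(Y)$ for the real vector space of numerical classes and $\rho(Y)$ for its dimension. A class is \emph{pseudoeffective} if it lies in the closure of the cone spanned by effective divisors; such a class meets nef divisors nonnegatively. The nef cone is \emph{rational polyhedral} if finitely many integral nef classes span it; for $\rho(Y)=1$ it is the ray of an ample class. The Hodge index theorem states: if $D^2>0$ and $G\cdot D=0$, then $G^2\le0$, with equality only if $G\equiv0$.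

\begin{lemma}\label{lem:RR}
Let $D$ be nef with $D^2>0$. If an integer $m\ge1$ satisfies $m>K_Y\cdot D/D^2$ and $m\ge4-2\chi(\mathcal O_Y)$, then $h^0(mD)\ge2$.
\end{lemma}

\begin{proof}
The first inequality says $(K_Y-mD)\cdot D<0$. Since $D$ is nef, $K_Y-mD$ is not linearly equivalent to an effective divisor, so $h^2(mD)=0$. The integer $mD^2-K_Y\cdot D$ is positive, hence at least $1$, and \eqref{eq:RR} gives $h^0(mD)\ge\chi(\mathcal O_Y(mD))\ge\chi(\mathcal O_Y)+m/2\ge2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}, parts (1) and (3)]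
For (1), apply Lemma~\ref{lem:RR} with $m$ equal to the stated maximum.

For (3), we find an integer $M\ge0$ with $K_Y\cdot D\le MD^2$ for all nef $D$ with $D^2>0$; Lemma~\ref{lem:RR} then applies to all such $D$ with $m=m_1=\max\{M+1,\,4-2\chi(\mathcal O_Y)\}$. If $-K_Y$ is pseudoeffective, then $K_Y\cdot D\le0$ and $M=0$ works. Suppose that nonzero integral nef classes $G_1,\dots,G_k$ span the nef cone, and write $D\equiv\sum a_iG_i$ with real $a_i\ge0$. If $G_i\cdot D=0$, then $G_i^2\ge0$ and the Hodge index theorem force $G_i\equiv0$, which is excluded. So the nonnegative integer $G_i\cdot D$ is at least $1$, and $D^2=\sum a_i\,G_i\cdot D\ge\sum a_i$. With $M=\max\{0,K_Y\cdot G_1,\dots,K_Y\cdot G_k\}$ we get $K_Y\cdot D\le M\sum a_i\le MD^2$.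
\end{proof}

A counterexample for prime divisors therefore needs curves with $K\cdot D/D^2$ unbounded. An abelian surface, with $K=0$ and $\chi(\mathcal O)=0$, has $\mu(D)\le4$. A ramified cover of it has a positive canonical class and leaves room.

\section{Cyclic covers, and an example over the plane}\label{sec:plane}

We recall the construction of cyclic covers. Let $Z$ be a surface, $L$ an ample line bundle on $Z$, $d\ge2$ an integer, and $\beta\in H^0(Z,L^d)$ a section whose zero divisor $B$ is a smooth curve. In the total space of $L$, with fiber coordinate $w$, let $X$ be the hypersurface $w^d=\beta$, and let $\pi:X\to Z$ be the projection. The map $\pi$ is finite of degree $d$ and \'etale over $Z\setminus B$. Over a point of $B$ there is exactly one point of $X$; if $(z,t)$ are local coordinates on $Z$ with $B=\{t=0\}$, then $X$ is given by $w^d=t$ and has local coordinates $(z,w)$. So $X$ is smooth and projective. One has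
\[
\pi_*\mathcal O_X=\bigoplus_{j=0}^{d-1}L^{-j},\qquad K_X=\pi^*\bigl(K_Z+(d-1)L\bigr),\qquad \pi^*G\cdot\pi^*G'=d\,G\cdot G',
\]
where, as usual, $L$ also denotes the divisor class of the line bundle. The coordinate $w$ is a section of $\pi^*L$, and the projection formula gives, for every divisor $G$ on $Z$,
\begin{equation}\label{eq:split}
H^0(X,\pi^*\mathcal O_Z(G))=\bigoplus_{j=0}^{d-1}w^j\cdot\pi^*H^0(Z,\mathcal O_Z(G-jL)).
\end{equation}
For $G=0$ this gives $h^0(\mathcal O_X)=1$, because $L$ is ample; so $X$ is connected.

We also use the standard description of sections on a blow-up. If $\sigma:\widetilde X\to X$ is the blow-up of distinct points $q_i$ with exceptional curves $E_i$, then $H^0(\widetilde X,\mathcal O(\sigma^*G-m\sum E_i))$ is the space of sections of $\mathcal O_X(G)$ that vanish to order at least $m$ at each $q_i$, and $K_{\widetilde X}=\sigma^*K_X+\sum E_i$.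

\begin{example}\label{ex:plane}
Let $Z=\mathbb P^2$, $d=3$ and $L=\mathcal O(e)$ with $e\ge2$, so that $B$ is a smooth curve of degree $3e$. Let $\Gamma=\{\lambda=0\}$ be a line transversal to $B$ and let $p_1\ne p_2$ be points of $\Gamma\setminus B$. The curve $\pi^{-1}(\Gamma)$ is the triple cover $w^3=\beta|_\Gamma$ of $\Gamma$, totally ramified over $3e$ distinct points; it is smooth and irreducible, of self-intersection $3$. Each $p_i$ has three preimages. Choose \emph{one} of them, $q_i$, blow up $q_1$ and $q_2$, and let $D=\sigma^*\pi^*\Gamma-E_1-E_2$ be the strict transform of $\pi^{-1}(\Gamma)$. Then $D^2=3-2=1$.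

Let $1\le m\le e-1$. By \eqref{eq:split}, a section of $\pi^*\mathcal O(m)$ has the form $f_0+f_1w+f_2w^2$ with $f_j$ homogeneous of degree $m-je$. These degrees are negative for $j=1,2$, so the section is $\pi^*f_0$. It defines a section of $\mathcal O(mD)$ if and only if it vanishes to order $m$ at $q_1$ and $q_2$. Since $\pi$ is a local analytic isomorphism at $q_i$, this means that $f_0$ vanishes to order $m$ at $p_1$ and $p_2$. In affine coordinates centered at $p_1$, a polynomial of degree at most $m$ that vanishes to order $m$ is homogeneous, so $\{f_0=0\}$ is a union of $m$ lines through $p_1$. Its multiplicity at $p_2$ is the number of these lines equal to $\Gamma$. Hence $f_0$ is a multiple of $\lambda^m$, so $h^0(mD)=1$, and $\mu(D)\ge e$.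
\end{example}

The example rests on a mismatch. For a curve $\Gamma\subset Z$ through $r$ points and a cover of degree $d$, the curve $D$ has square $d\,\Gamma^2-r$: the cover multiplies $\Gamma^2$ by $d$, but each point is paid for only once. A pulled-back section, however, vanishes to the same order at all $d$ preimages of $p_i$ as soon as it does so at one. As long as all sections are pulled back, they see only the strict transform of $\Gamma$ on the blow-up of $Z$, whose square is $\Gamma^2-r$. We want $\Gamma^2-r\le0<d\,\Gamma^2-r$. Blowing up all preimages would instead give the square $d(\Gamma^2-r)$, and the mismatch would disappear. For a line, $r=1$ leaves the pencil of lines through $p_1$, so $r=2$, $d=3$ is the smallest case.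

In the example the surface changes with $e$. Over $\mathbb P^2$ this cannot be avoided: for a curve $\Gamma$ of degree $k$ the class $m\Gamma-L$ is effective once $mk\ge e$. In general, if $\Gamma$ is nef with $\Gamma^2>0$, then $(m\Gamma-jL)\cdot\Gamma<0$ for $m<L\cdot\Gamma/\Gamma^2$ and $j\ge1$, so only $j=0$ contributes to \eqref{eq:split} in this range. To keep $Z$, $L$, $B$ and the points fixed, we thus need smooth curves $\Gamma_n$ through fixed points $p_1,\dots,p_r$, with $\Gamma_n^2$ fixed, $L\cdot\Gamma_n\to\infty$, and rigid strict transforms. The natural source of such curves is the orbit of one curve under an automorphism of infinite order that preserves the set of points.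

\section{Genus two curves through fixed points of an abelian surface}\label{sec:curves}

\subsection*{Facts about abelian surfaces}
Let $A=V/\Lambda$ be an abelian surface, with $V=T_0A$.
\begin{enumerate}
\item[(A1)] A translate of a divisor is numerically equivalent to it. An effective divisor $G$ is nef, and so $G^2\ge0$: given an irreducible curve $G'$, a point $z'\in G'$ and a point $z\notin G$, the translate $G+(z'-z)$ misses $z'$ and so does not contain $G'$.
\item[(A2)] $K_A$ is trivial and $\chi(\mathcal O_A)=0$, so $\chi(\mathcal O_A(G))=G^2/2$. For ample $G$, Kodaira vanishing gives $h^0(G)=G^2/2$.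
\item[(A3)] (Lefschetz) If $G$ is ample, then $3G$ is very ample.
\item[(A4)] An endomorphism of $A$ is determined by its tangent map on $V$, which we denote by the same letter. The first Chern class of a divisor $G$ corresponds to a Hermitian form $H$ on $V$ and is represented by the constant $(1,1)$-form $c\sum_{j,k}H_{jk}\,i\,dz_j\wedge d\bar z_k$, with a universal constant $c$. For an automorphism $f$ of the group $A$, the divisor $f^*G$ has Hermitian form $H(f\,\cdot\,,f\,\cdot\,)$.
\end{enumerate}

\subsection*{An automorphism of infinite order}
Let $\zeta=e^{2\pi i/5}$ and let $C$ be the smooth projective curve $y^2=x^5+1$ of genus $2$. It has one point $\infty$ at infinity, which is a Weierstrass point, so $K_C\sim2\infty$. The automorphism $\gamma(x,y)=(\zeta x,y)$ fixes $\infty$. Let $A=\operatorname{Pic}^0(C)$ be the Jacobian, let $\alpha:C\to A$, $P\mapsto[P-\infty]$, be the Abel--Jacobi embedding, and put $\Theta=\alpha(C)$. Adjunction and $K_A=0$ give $\mathcal O_\Theta(\Theta)\cong\mathcal O_C(K_C)$, so $\Theta^2=2$. The curve $\Theta$ is ample by the Nakai--Moishezon criterion: it is nef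 by (A1), and an irreducible curve $G$ with $G\cdot\Theta=0$ would have $G^2<0$ by the Hodge index theorem, against (A1).

Let $g=\gamma_*\in\operatorname{Aut}(A)$. Then $g^5=1$ and $g\circ\alpha=\alpha\circ\gamma$, so $g(\Theta)=\Theta$. The tangent map of $g$ on $V=H^0(C,\Omega^1)^*$ is dual to $\gamma^*$, which multiplies $dx/y$ by $\zeta$ and $x\,dx/y$ by $\zeta^2$. So $V$ has a basis $\xi_1,\xi_2$ with $g\xi_1=\zeta\xi_1$ and $g\xi_2=\zeta^2\xi_2$. Both eigenvalues are primitive fifth roots of unity, so (A4) gives
\begin{equation}\label{eq:cyclotomic}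
1+g+g^2+g^3+g^4=0\quad\text{in }\operatorname{End}(A).
\end{equation}
The automorphism $g$ does not move $\Theta$, but the ring that it generates contains a unit that does. Put $u=1+g$. By \eqref{eq:cyclotomic},
\[
u\,(1+g^2+g^4)=(1+g+g^2+g^3+g^4)+g^5=1,
\]
so $u\in\operatorname{Aut}(A)$. Its eigenvalues on $\xi_1,\xi_2$ are $1+\zeta$ and $1+\zeta^2$, and
\[
|1+\zeta|^2=2+2\cos\tfrac{2\pi}5=\tfrac{3+\sqrt5}2=:\varepsilon,\qquad |1+\zeta^2|^2=2+2\cos\tfrac{4\pi}5=\tfrac{3-\sqrt5}2=\varepsilon^{-1}.
\]
Thus $u$ expands one eigendirection and contracts the other. This makes the degrees of the curves $u^k(\Theta)$ grow exponentially, while their squares remain $2$.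

\begin{lemma}\label{lem:degree}
For every $k\ge0$ one has $\Theta\cdot u^k(\Theta)=\varepsilon^k+\varepsilon^{-k}$.
\end{lemma}

\begin{proof}
Let $H$ be the Hermitian form of $\Theta$, linear in the first variable. It is $g$-invariant because $g^*\Theta=\Theta$. So $H(\xi_1,\xi_2)=\zeta\,\overline{\zeta^2}\,H(\xi_1,\xi_2)=\zeta^{-1}H(\xi_1,\xi_2)$, whence $H(\xi_1,\xi_2)=0$, and $H=h_1|z_1|^2+h_2|z_2|^2$ in the coordinates dual to $\xi_1,\xi_2$. Put $\omega_j=i\,dz_j\wedge d\bar z_j$. Since $\omega_j\wedge\omega_j=0$ and $\omega_1\wedge\omega_2=\omega_2\wedge\omega_1$, two divisors with diagonal forms $(a_1,a_2)$ and $(b_1,b_2)$ have intersection number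
\[
c^2\int_A(a_1\omega_1+a_2\omega_2)\wedge(b_1\omega_1+b_2\omega_2)=\kappa\,(a_1b_2+a_2b_1),\qquad\kappa=c^2\int_A\omega_1\wedge\omega_2 .
\]
From $\Theta^2=2$ we get $\kappa h_1h_2=1$. The divisor $u^k(\Theta)=(u^{-k})^*\Theta$ has the diagonal form $(h_1\varepsilon^{-k},h_2\varepsilon^k)$, so $\Theta\cdot u^k(\Theta)=\kappa h_1h_2(\varepsilon^k+\varepsilon^{-k})$.
\end{proof}

\subsection*{Choosing the points}
For a smooth curve $\Gamma\subset A$ through distinct points $p_1,\dots,p_r$, the strict transform of $\Gamma$ on the blow-up of these points has normal bundle $\mathcal O_\Gamma(\Gamma)(-p_1-\dots-p_r)$. All multiples of the strict transform are rigid if no positive power of this bundle has a section, as we recall in Section~\ref{sec:cover}. For $\Gamma^2=2$ the degree is $2-r$. The case $r\ge3$ suffices for Theorem~\ref{thm:main}; the borderline case $r=2$ is needed for the sharp bound.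

\begin{proposition}\label{prop:curves}
In each of the cases {\rm(I)} $r\in\{3,4,5,6\}$ and {\rm(II)} $r=2$, there are smooth irreducible curves $\Gamma_n\subset A$ $(n\ge1)$ of genus $2$ and distinct points $p_1,\dots,p_r\in\bigcap_n\Gamma_n$ such that $\Gamma_n^2=2$, $\Theta\cdot\Gamma_n\to\infty$, and the line bundle $\mathcal N_n=\mathcal O_{\Gamma_n}(\Gamma_n)(-p_1-\dots-p_r)$ satisfies $h^0(\Gamma_n,\mathcal N_n^{k})=0$ for all $k\ge1$. In case {\rm(I)} one can take $\Gamma_n=u^{3n}(\Theta)$.
\end{proposition}

\begin{proof}[Proof in case {\rm(I)}]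
An automorphism of the group $A$ permutes the finite set $A[2]$ of $2$-torsion points, so we look for the $p_i$ there. The Weierstrass points of $C$ are $\infty$ and the five points $(\eta,0)$ with $\eta^5=-1$, and $\operatorname{div}(x-\eta)=2(\eta,0)-2\infty$. Their images under $\alpha$ form a set $W\subset\Theta\cap A[2]$ of six points, and $g(W)=W$ because $\gamma$ permutes the Weierstrass points. By \eqref{eq:cyclotomic},
\[
u^3=(1+g+g^2+g^3)+2(g+g^2)=-g^4+2(g+g^2),
\]
so $u^3$ agrees with $g^4$ on $A[2]$ and $u^3(W)=W$. Hence $\Gamma_n=u^{3n}(\Theta)$ contains $W$ for all $n$. Choose $p_1,\dots,p_r$ in $W$. As the image of $\Theta$ under an automorphism, $\Gamma_n$ is isomorphic to $C$ and has square $2$. Lemma~\ref{lem:degree} gives $\Theta\cdot\Gamma_n\to\infty$, and $\deg\mathcal N_n=2-r<0$.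
\end{proof}

For $r=2$ the bundle $\mathcal N_n$ has degree $0$. A nonzero section of a line bundle of degree $0$ has no zeros and trivializes it, so the required vanishing means that $\mathcal N_n$ is non-torsion. Points of $W$ no longer work.

\begin{remark}\label{rem:torsion}
Let $p_1\ne p_2$ lie in $W$ and put $z=p_1+p_2\in A[2]\setminus\{0\}$. The translate $\Theta'=\Theta+z$ contains $p_2+z=p_1$ and $p_1+z=p_2$. The theorem of the square gives $(\Theta+z)+(\Theta-z)\sim2\Theta$, that is, $2\Theta'\sim2\Theta$. Also $\Theta'\ne\Theta$, since otherwise translation by $z$ would be a free involution of a genus $2$ curve, with a quotient of genus $h$ satisfying $2=2(2h-2)$. So $|2\Theta|$ has two members with multiplicity $2$ at $p_1$ and $p_2$, and twice the strict transform of $\Theta$ moves.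
\end{remark}

We move the origin to a point $a\in\Theta$ and use the automorphisms $z\mapsto v(z-a)+a$ of the surface $A$, with $v$ a positive power of $u$. Such a map fixes a second point $b$ if and only if $v$ fixes $a-b$. Since $1$ is not an eigenvalue of $v$, the group $\ker(v-1)$ is finite, so $a-b$ has to be torsion. The normal bundle will have class $-(a+b)$. We therefore need two points of $\Theta$ with torsion difference and non-torsion sum. They come from Raynaud's theorem (the Manin--Mumford conjecture) \cite{Raynaud}, by which the set $T=\{P\in C:\alpha(P)\text{ is torsion}\}$ is finite.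

\begin{proof}[Proof in case {\rm(II)}]
The difference map $\delta:C\times C\to A$, $(P,Q)\mapsto[P-Q]$, is surjective. Indeed, let $F$ be a divisor of degree $0$. Riemann--Roch gives $h^0(F+K_C)\ge2-2+1=1$, so $F+K_C\sim P+Q'$. With $\iota$ the hyperelliptic involution, $K_C\sim Q'+\iota Q'$, and so $F\sim P-\iota Q'$.

The set $\delta(T\times T)$ is finite and $A$ has infinitely many torsion points, so there is a torsion point $\tau\notin\delta(T\times T)$. Write $\tau=[P-Q]$ and put $a=\alpha(P)$, $b=\alpha(Q)$, so that $a-b=\tau$. If one of $a,b$ were torsion, both would be, and then $\tau\in\delta(T\times T)$. So $a$ is non-torsion. Moreover $\tau\ne0$, because $\infty\in T$ and $\delta(\infty,\infty)=0$. So $a\ne b$.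

Let $\nu$ be the order of $\tau$. Since $u$ permutes the finite set $A[\nu]$, some power $v=u^{k_0}$ with $k_0\ge1$ fixes $\tau$. The automorphism $\psi_n(z)=v^n(z-a)+a$ fixes $a$, and $\psi_n(b)=v^n(-\tau)+a=b$. Put $\Gamma_n=\psi_n(\Theta)$, $p_1=a$ and $p_2=b$. The curve $\Gamma_n\cong C$ has square $2$ and is a translate of $u^{nk_0}(\Theta)$, so $\Theta\cdot\Gamma_n\to\infty$ by (A1) and Lemma~\ref{lem:degree}. Under $\psi_n$ the bundle $\mathcal N_n$ corresponds to $\mathcal O_\Theta(\Theta)(-a-b)$, which on $C$ is given by the divisor
\[
K_C-P-Q\sim-(P-\infty)-(Q-\infty).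
\]
Its class in $A$ is $-(a+b)=\tau-2a$, which is non-torsion because $\tau$ is torsion and $a$ is not.
\end{proof}

\section{The surface $\widetilde X$ and the curves $D_n$}\label{sec:cover}

Fix curves $\Gamma_n$ and points $p_1,\dots,p_r$ as in Proposition~\ref{prop:curves}, and fix $d\ge2$. Let $L=\mathcal O_A(3\Theta)$, which is very ample by (A3) and has $L^2=18$. Put
\[
\ell_n=L\cdot\Gamma_n=3\,\Theta\cdot\Gamma_n\to\infty .
\]
One branch curve must serve all $\Gamma_n$. Consider the following conditions on $B\in|dL|$: $B$ is smooth; $p_i\notin B$ for each $i$; $B$ meets $\Gamma_n$ transversally for each $n$. Each defines a nonempty Zariski-open subset of the projective space $|dL|$: the first and third by Bertini's theorem for the smooth varieties $A$ and $\Gamma_n$ embedded by $|dL|$, and the second because it removes $r$ hyperplanes. A complex projective space is not a countable union of proper closed subvarieties, by the Baire category theorem. So some $B$ satisfies all the conditions.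

Let $\pi:X\to A$ be the cyclic cover of degree $d$ branched along $B$, as in Section~\ref{sec:plane}; here $K_X=\pi^*((d-1)L)$. For each $i$ choose one point $q_i\in\pi^{-1}(p_i)$; the map $\pi$ is \'etale at $q_i$ because $p_i\notin B$. Let $\sigma:\widetilde X\to X$ be the blow-up of $q_1,\dots,q_r$ with exceptional curves $E_i$, and put
\[
D_n=\sigma^*\pi^*\Gamma_n-E_1-\dots-E_r .
\]
The surface $\widetilde X$ does not depend on $n$.

\begin{lemma}\label{lem:curve}
The class $D_n$ is that of a smooth irreducible curve, and
\[
D_n^2=2d-r,\qquad K_{\widetilde X}\cdot D_n=d(d-1)\ell_n+r .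
\]
\end{lemma}

\begin{proof}
The divisor $\pi^*\Gamma_n$ is smooth over $A\setminus B$, where $\pi$ is \'etale. At a point of $B\cap\Gamma_n$, transversality gives local coordinates $(z,t)$ with $\Gamma_n=\{z=0\}$ and $B=\{t=0\}$; then $(z,w)$ are coordinates on $X$, and $\pi^*\Gamma_n=\{z=0\}$ is smooth there too. Each connected component of $\pi^*\Gamma_n$ is a projective curve, finite over $\Gamma_n$, so it surjects onto $\Gamma_n$. Since $B$ is ample, there is a point in $B\cap\Gamma_n$; its unique preimage lies on every component, so there is only one component. The smooth irreducible curve $\pi^*\Gamma_n$ passes through each $q_i$, so its strict transform has class $D_n$. Finally $D_n^2=d\,\Gamma_n^2-r$, and $K_{\widetilde X}=\sigma^*\pi^*((d-1)L)+\sum E_i$ gives $K_{\widetilde X}\cdot D_n=d(d-1)L\cdot\Gamma_n-\sum E_i^2$.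
\end{proof}

Next we bound the range in which only $j=0$ contributes to \eqref{eq:split}. The nefness argument of Section~\ref{sec:plane} gives $m<\ell_n/2$, which would be enough for an unbounded range. On an abelian surface, (A1) nearly doubles it, and the sharp bound needs this.

\begin{lemma}\label{lem:vanishing}
If $\ell_n>10$, then $h^0(A,\mathcal O(m\Gamma_n-jL))=0$ for all $1\le m\le\ell_n-1$ and all $j\ge1$.
\end{lemma}

\begin{proof}
Suppose that $m\Gamma_n-jL$ has a nonzero section. Multiplying it by the $(j-1)$-st power of a nonzero section of $L$ gives a nonzero section of $m\Gamma_n-L$, so $(m\Gamma_n-L)^2\ge0$ by (A1). The concave function $m(\ell_n-m)$ takes its minimum on $[1,\ell_n-1]$ at the endpoints, where it equals $\ell_n-1$. Hence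
\[
(m\Gamma_n-L)^2=2m^2-2m\ell_n+18=18-2m(\ell_n-m)\le18-2(\ell_n-1)<0,
\]
a contradiction.
\end{proof}

The obvious way to prove $h^0(mD_n)=1$ is to restrict to $D_n$ and to induct on $m$, using the vanishing of $h^0(D_n,\mathcal O_{D_n}(mD_n))$. This vanishing fails in part of the range that we want. For $d=r=2$, Lemma~\ref{lem:curve} and adjunction give $p_a(D_n)=\ell_n+3$, and the bundle $\mathcal O_{D_n}(mD_n)$ of degree $2m$ has sections once $2m\ge\ell_n+3$. We run the induction on the base instead, where the normal bundle is $\mathcal N_n$.

\begin{proposition}\label{prop:rigid}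
If $\ell_n>10$, then $h^0(\widetilde X,\mathcal O(mD_n))=1$ for all $1\le m\le\ell_n-1$.
\end{proposition}

\begin{proof}
Let $\rho:S\to A$ be the blow-up of $p_1,\dots,p_r$ with exceptional curves $F_i$, and let $\widehat\Gamma=\rho^*\Gamma_n-\sum F_i$ be the strict transform of $\Gamma_n$. By \eqref{eq:split} and Lemma~\ref{lem:vanishing}, every section of $\pi^*\mathcal O_A(m\Gamma_n)$ is $\pi^*f$ for a unique $f\in H^0(A,\mathcal O(m\Gamma_n))$. Since $\pi$ is \'etale at $q_i$, we have $\operatorname{mult}_{q_i}\pi^*f=\operatorname{mult}_{p_i}f$. The description of sections on a blow-up, applied to $\sigma$ and to $\rho$, gives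
\[
H^0(\widetilde X,\mathcal O(mD_n))\cong\{f\in H^0(A,\mathcal O(m\Gamma_n)):\operatorname{mult}_{p_i}f\ge m\text{ for all }i\}\cong H^0(S,\mathcal O(m\widehat\Gamma)).
\]
The map $\rho$ restricts to an isomorphism $\widehat\Gamma\cong\Gamma_n$, and $F_i$ meets $\widehat\Gamma$ transversally in the one point corresponding to $p_i$. So $\mathcal O_{\widehat\Gamma}(\widehat\Gamma)\cong\mathcal N_n$. In the exact sequences
\[
0\to\mathcal O_S((k-1)\widehat\Gamma)\to\mathcal O_S(k\widehat\Gamma)\to\mathcal N_n^{k}\to0\qquad(k\ge1)
\]
the last term has no sections by Proposition~\ref{prop:curves}. Therefore $h^0(S,\mathcal O(k\widehat\Gamma))$ does not depend on $k\ge0$ and equals $h^0(S,\mathcal O_S)=1$.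
\end{proof}

\begin{remark}\label{rem:r}
Pulling back sections embeds $H^0(S,\mathcal O(m\widehat\Gamma))$ in $H^0(\widetilde X,\mathcal O(mD_n))$ for every $m$, so rigidity on $S$ is necessary. It fails for $r\le1$: by (A2) we have $h^0(A,\mathcal O(3\Gamma_n))=9$, and a triple point imposes at most $6$ conditions, so $\mu(D_n)\le3$. The construction thus requires $2\le r<2d$.
\end{remark}

\section{Choosing the parameters}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Use case (I) of Proposition~\ref{prop:curves} and solve $2d-r=s$. For $s$ odd take $r=3$ and $d=(s+3)/2\ge2$; for $s$ even take $r=4$ and $d=(s+4)/2\ge3$. By Lemma~\ref{lem:curve}, $D_n$ is a smooth irreducible curve with $D_n^2=s$. By Proposition~\ref{prop:rigid}, $h^0(mD_n)=1$ for $1\le m\le\ell_n-1$ whenever $\ell_n>10$, and $\ell_n\to\infty$. Given $m_1$, any $n$ with $\ell_n>\max\{10,m_1\}$ has $h^0(D_n)=h^0(m_1D_n)=1$, so no constant $m_1(\widetilde X)$ exists. Raynaud's theorem is not used in this proof.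
\end{proof}

For $d=2$ we have, in all cases,
\begin{equation}\label{eq:chi}
\chi(\mathcal O_{\widetilde X})=\chi(\mathcal O_X)=\chi(\mathcal O_A)+\chi(L^{-1})=0+L^2/2=9,
\end{equation}
because blowing up a point does not change $\chi(\mathcal O)$ and $\pi$ is finite.

\begin{example}\label{ex:one}
For $s=1$ the surface $\widetilde X$ is a double cover of $A$ blown up at three points. Since $\varepsilon+\varepsilon^{-1}=3$, we have $\varepsilon^3+\varepsilon^{-3}=3^3-3\cdot3=18$, so $\ell_1=54$ for $\Gamma_1=u^3(\Theta)$. Then $D_1^2=1$ and $K_{\widetilde X}\cdot D_1=2\cdot54+3=111$, so $D_1$ has genus $57$. Proposition~\ref{prop:rigid} and Theorem~\ref{thm:sharp}(1) give $54\le\mu(D_1)\le112$.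
\end{example}

The two bounds in this example differ by a factor of about $2$. In general the lower bound is $\ell_n$, while $K_{\widetilde X}\cdot D_n/D_n^2=(d(d-1)\ell_n+r)/(2d-r)$. They agree to first order as $n\to\infty$ exactly when $d(d-1)=2d-r$, that is, $r=d(3-d)$. With $d\ge2$ and $r\ge2$ the only solution is $d=r=2$. This is the reason for case (II).

\begin{proof}[Proof of Theorem~\ref{thm:sharp}, part (2)]
Use case (II) with $d=r=2$, and let $n$ be such that $\ell=\ell_n>10$. By Lemma~\ref{lem:curve}, $D_n$ is smooth and irreducible, $D_n^2=2$ and $K_{\widetilde X}\cdot D_n=2\ell+2\to\infty$. So $K_{\widetilde X}\cdot D_n/D_n^2=\ell+1$, and we must show $\ell\le\mu(D_n)\le\ell+1$. The lower bound is Proposition~\ref{prop:rigid}.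

Part (1) gives only $\mu(D_n)\le\ell+2$, because $(K_{\widetilde X}-(\ell+1)D_n)\cdot D_n=0$ does not exclude $h^2\neq0$. We test against a different nef class. The class $R=\sigma^*\pi^*\Gamma_n$ is nef, as the pullback of a nef class. It has $R\cdot E_i=0$, so $K_{\widetilde X}\cdot R=2L\cdot\Gamma_n=2\ell$ and $D_n\cdot R=2\Gamma_n^2=4$. Hence
\[
\bigl(K_{\widetilde X}-(\ell+1)D_n\bigr)\cdot R=2\ell-4(\ell+1)<0,
\]
and $h^2((\ell+1)D_n)=0$. Now \eqref{eq:RR} and \eqref{eq:chi} give
\[
h^0((\ell+1)D_n)\ge9+\frac{\ell+1}2\bigl(2(\ell+1)-(2\ell+2)\bigr)=9,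
\]
so $\mu(D_n)\le\ell+1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Liu}
Jihao Liu, \emph{An example of a very non-movable effective divisor}, arXiv:2605.20594 (2026).

\bibitem{Raynaud}
M. Raynaud, \emph{Courbes sur une vari\'et\'e ab\'elienne et points de torsion}, Invent. Math. \textbf{71} (1983).

\end{thebibliography}
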